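# Profinite actions and extended Neshveyev–Størmer rigidity

## Theorem: rigidity fails for $\bigoplus_{\mathbb N}\mathbb F_2$, and always under property Gamma

All groups are countable, and all actions are probability measure preserving (pmp) on standard probability spaces. A group is icc if it is nontrivial and all its nontrivial conjugacy classes are infinite. For $\Gamma\curvearrowright X$, with induced action $\sigma$ on $L^\infty(X)$, the crossed product $L^\infty(X)\rtimes\Gamma$ has canonical unitaries $u_\gamma$, which generate $L(\Gamma)$. For $\Lambda\curvearrowright Y$ we write $\sigma'$ and $v_\lambda$. The unitary group of an algebra is $\mathcal U(\cdot)$.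

**Main Theorem.** Say that a free ergodic pmp action $\Gamma\curvearrowright X$ satisfies (ENS), extended Neshveyev–Størmer rigidity, if the following holds. Whenever $\Lambda\curvearrowright Y$ is a free ergodic pmp action and $\Theta:L^\infty(X)\rtimes\Gamma\to L^\infty(Y)\rtimes\Lambda$ is a $*$-isomorphism with $\Theta(L(\Gamma))=L(\Lambda)$, there are $y\in\mathcal U(L(\Lambda))$, a character $\omega:\Gamma\to\mathbb T$ and a group isomorphism $\delta:\Gamma\to\Lambda$ such that $y\Theta(L^\infty(X))y^*=L^\infty(Y)$ and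
$$\Theta(au_\gamma)=\omega(\gamma)\,\Theta(a)\,y^*v_{\delta(\gamma)}y\qquad(a\in L^\infty(X),\ \gamma\in\Gamma).\tag{1}$$

(A) Let $G=\mathbb F_2=\langle a,b\rangle$, let $G=G_0\ge G_1\ge\cdots$ be finite index normal subgroups with $\bigcap_nG_n=1$, and let $K=\varprojlim G/G_n$. Let $\Gamma=\bigoplus_{i\in\mathbb N}G$ act on $X=K^{\mathbb N}$ with Haar measure by coordinatewise left translation. Then $\Gamma$ is icc, the action is free, ergodic and profinite, and it does not satisfy (ENS).

(B) Let $\Gamma$ be icc such that $L(\Gamma)$ has property Gamma (for example, $\Gamma$ amenable). Then no free ergodic profinite action $\Gamma\curvearrowright X$ satisfies (ENS). More precisely, there is an automorphism $\Theta$ of $M=L^\infty(X)\rtimes\Gamma$, a pointwise $\|\cdot\|_2$-limit of $\mathrm{Ad}(w_k)$ with $w_k\in\mathcal U(L(\Gamma))$, such that $\Theta(L(\Gamma))=L(\Gamma)$ but $y\Theta(L^\infty(X))y^*\neq L^\infty(X)$ for all $y\in\mathcal U(L(\Gamma))$.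

(C) Let $\Gamma$ be an icc dense countable subgroup of a second countable profinite group $K$, acting on $X=K$ (Haar measure) by left translation. Let $\Lambda\curvearrowright Y$ be any free ergodic pmp action and $\Theta:L^\infty(K)\rtimes\Gamma\to L^\infty(Y)\rtimes\Lambda$ a $*$-isomorphism with $\Theta(L(\Gamma))=L(\Lambda)$. The conclusion of (ENS) holds for $\Theta$ if and only if $\Theta(L^\infty(K))$ and $L^\infty(Y)$ are conjugate by a unitary of $L^\infty(Y)\rtimes\Lambda$.

(D) Let $\Gamma$ be $\mathbb F_n$ with $2\le n\le\infty$, or any icc residually finite non-elementary hyperbolic group. Then every translation action $\Gamma\curvearrowright K$, with $\Gamma$ dense in a second countable profinite group $K$, satisfies (ENS).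

(E) Let $\Gamma,\Lambda$ be icc amenable dense countable subgroups of the same second countable profinite group $K$. Then there is a $*$-isomorphism $\Theta:L^\infty(K)\rtimes\Gamma\to L^\infty(K)\rtimes\Lambda$ with $\Theta(L(\Gamma))=L(\Lambda)$. In particular, if $\Gamma\not\cong\Lambda$, the two translation actions are free, ergodic, profinite and not conjugate via any group isomorphism, although such a $\Theta$ exists. This applies to $\Gamma=C\wr\mathbb Z$ and $\Lambda=C\wr\mathbb Z^2$, with $C\ne0$ a finite abelian group and $K=\varprojlim C\wr(\mathbb Z/n)$.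

The problem behind this comes from Ionut Chifan and Sayan Das, "Rigidity results for von Neumann algebras arising from mixing extensions of profinite actions of groups on probability spaces", arXiv:1903.07143 (2019): if $\Gamma$ is icc, does every free ergodic profinite action of $\Gamma$ satisfy (ENS)? Part (A) answers no.

In words, suppose you are handed the algebra $M=L^\infty(X)\rtimes\Gamma$ and the position of the subalgebra $L(\Gamma)$ inside it, but neither $L^\infty(X)$ nor the individual unitaries $u_\gamma$. Can you recover the action? Property (ENS) says yes in the strongest sense: after a correction by a unitary $y$ taken from the subalgebra $L(\Lambda)$ itself, $\Theta$ carries functions to functions and group elements to group elements up to a character. It then follows that $y\Theta(\sigma_\gamma(a))y^*=\sigma'_{\delta(\gamma)}(y\Theta(a)y^*)$. To see this, apply $\Theta$ to $\sigma_\gamma(a)=u_\gamma au_\gamma^*$; the scalars $\omega(\gamma)$ and $\overline{\omega(\gamma)}$ cancel. So the two actions are conjugate.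

Part (A) is one explicit failure, and its proof is short. Part (B) says that failure is systematic when $L(\Gamma)$ has many central sequences. Part (C) locates the obstruction for translation actions, and it yields the positive cases (D). Part (E) says that even the isomorphism class of the group can be lost. Together, (A) and (D) say that $\mathbb F_2\curvearrowright K$ satisfies (ENS) while $\bigoplus_{\mathbb N}\mathbb F_2\curvearrowright K^{\mathbb N}$ does not. The theorem is not a complete classification for non-translation profinite actions of groups whose von Neumann algebra lacks property Gamma.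

Parts (A), (B), (C) are proved below from textbook facts. Part (D) quotes two published theorems on Cartan subalgebras, and part (E) quotes one on minimal actions.

## Crossed products, icc groups and profinite actions

Fix $\Gamma\curvearrowright X$ and write $A=L^\infty(X)$, $N=L(\Gamma)$, $M=A\rtimes\Gamma$, with $\sigma_\gamma(a)(x)=a(\gamma^{-1}x)$, so that $u_\gamma au_\gamma^*=\sigma_\gamma(a)$. Let $\tau$ be the trace of $M$, $\tau(au_\gamma)=\int a\,d\mu$ if $\gamma=e$ and $0$ otherwise, and $\|x\|_2=\tau(x^*x)^{1/2}$. We use the following standard facts.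

Each $x\in M$ has a Fourier expansion $x=\sum_gx_gu_g$, convergent in $\|\cdot\|_2$, with $x_g=E_A(xu_g^*)\in A$. Also $L^2(M)=\bigoplus_gL^2(A)u_g$ and $M\cap L^2(A)=A$. The conditional expectations are $E_A(x)=x_e$ and $E_N(x)=\sum_g\tau(x_g)u_g$. In particular $x\in N$ if and only if all $x_g$ are scalars. The action is free if for $g\ne e$ the set $\{x:gx=x\}$ is null. We use this in the form: if $\sigma_g(a)=\sigma_h(a)$ on a non-null set $E$ for all $a\in A$, then $g=h$. If the action is free and ergodic and $\Gamma$ is infinite, $M$ is a II$_1$ factor, and $A$ is a Cartan subalgebra (maximal abelian, with normalizing unitaries generating $M$). For nontrivial $\Gamma$, the algebra $L(\Gamma)$ is a II$_1$ factor if and only if $\Gamma$ is icc.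

The group $\mathbb F_2$ is icc, since centralizers of nontrivial elements are cyclic, hence of infinite index. The group $\mathbb F_2\times\mathbb Z/2$ is not icc, because the second factor is central.

**Definition (profinite action).** The action $\Gamma\curvearrowright X$ is profinite if it is the inverse limit of a sequence of actions $\Gamma\curvearrowright X_n$ on finite probability spaces. We delete points of measure zero from $X_n$.

Then $A_n=\ell^\infty(X_n)$ is an increasing sequence of finite dimensional invariant subalgebras of $A$ with dense union, and the kernel $\Gamma_n$ of $\Gamma\curvearrowright X_n$ is a normal subgroup of finite index. The smallest example is the odometer: $\mathbb Z$ acts on $\mathbb Z_2=\varprojlim\mathbb Z/2^n$ by $x\mapsto x+1$, where $A_n$ is spanned by the indicators of the cosets $j+2^n\mathbb Z_2$ and $\Gamma_n=2^n\mathbb Z$.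

More generally, let $\Gamma$ be dense in a second countable profinite group $K$ and act on $K$ by left translation. The action is free, since $\gamma k\neq k$ for $\gamma\ne e$. It is profinite, since $K=\varprojlim K/K_n$ for open normal subgroups $K_n$ decreasing to $1$. It is ergodic: a $\Gamma$-invariant function in $L^2(K)$ is invariant under all left translations, because translation is continuous on $L^2(K)$ and $\Gamma$ is dense, so it is constant.

## Unitaries of $L(\Gamma)$ that normalize $L^\infty(X)$

**Lemma 1.** Let $\Gamma\curvearrowright X$ be free pmp and let $z\in\mathcal U(L(\Gamma))$ satisfy $zAz^*=A$. Then $z=c\,u_g$ for some $c\in\mathbb T$ and $g\in\Gamma$.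

*Proof.* Write $z=\sum_gc_gu_g$ with $c_g\in\mathbb C$, and put $\theta(a)=zaz^*$ for $a\in A$. Comparing the coefficients of $u_g$ in $za=\theta(a)z$ gives $c_g\sigma_g(a)=c_g\theta(a)$ for all $a$. So $c_g\neq0$ forces $\sigma_g=\theta$ on $A$, and by freeness this happens for only one $g$. Thus $z=c_gu_g$, and $|c_g|=1$. $\square$

**Lemma 2.** Let $\Gamma\curvearrowright X$ and $\Lambda\curvearrowright Y$ be free ergodic pmp and let $\Theta:L^\infty(X)\rtimes\Gamma\to L^\infty(Y)\rtimes\Lambda$ be a $*$-isomorphism with $\Theta(L(\Gamma))=L(\Lambda)$. The conclusion of (ENS) holds for $\Theta$ if and only if there is $y\in\mathcal U(L(\Lambda))$ with $y\Theta(L^\infty(X))y^*=L^\infty(Y)$.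

*Proof.* Only "if" needs proof. Put $\Theta'=\mathrm{Ad}(y)\circ\Theta$, so $\Theta'(L^\infty(X))=L^\infty(Y)$ and $\Theta'(L(\Gamma))=L(\Lambda)$. The unitary $\Theta'(u_\gamma)\in L(\Lambda)$ normalizes $L^\infty(Y)$, so Lemma 1 gives $\Theta'(u_\gamma)=\omega(\gamma)v_{\delta(\gamma)}$. Multiplicativity of $\gamma\mapsto\Theta'(u_\gamma)$ shows that $\omega$ and $\delta$ are homomorphisms. If $\delta(\gamma)=e$, then $u_\gamma$ is a scalar, so $\gamma=e$. For $\lambda\in\Lambda$, the unitary $\Theta'^{-1}(v_\lambda)\in L(\Gamma)$ normalizes $L^\infty(X)$, so it equals some $cu_\gamma$; then $v_\lambda=c\,\omega(\gamma)v_{\delta(\gamma)}$ and $\lambda=\delta(\gamma)$. So $\delta$ is an isomorphism. Finally $\Theta(au_\gamma)=\Theta(a)\,y^*\Theta'(u_\gamma)y$, which is (1). $\square$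

The question is therefore entirely about finding $y$. Let us try the simplest isomorphisms, with $\Lambda\curvearrowright Y$ equal to $\Gamma\curvearrowright X$. If $\Theta(au_\gamma)=\omega(\gamma)au_\gamma$ for a character $\omega$, take $y=1$. If $\Theta=\mathrm{Ad}(w)$ with $w\in\mathcal U(N)$, then $\Theta(N)=N$ and $y=w^*$ works. Moreover $y$ is essentially unique: if $y$ and $y'$ both satisfy the condition in Lemma 2, then $y'y^*\in\mathcal U(L(\Lambda))$ normalizes $L^\infty(Y)$, so by Lemma 1
$$y'=c\,v_h\,y\quad\text{for some }c\in\mathbb T,\ h\in\Lambda.\tag{2}$$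

## An infinite product of inner automorphisms: proof of (A)

A first attempt at a counterexample is to take an ugly unitary $w\in L(\mathbb F_2)$ and the automorphism $\mathrm{Ad}(w)$, which moves $u_a$ far from the group. As just seen, this cannot work: $y=w^*$ undoes it. Doing it in $n$ commuting copies does not help either, since $y=w_1^*\cdots w_n^*$ undoes it.

But by (2) the solution for $n$ copies is forced up to a scalar and a group element. If we twist in infinitely many copies at once, the only candidate is an infinite product. If $\tau(w)=0$, then $\|w_1^*\cdots w_{n+1}^*-w_1^*\cdots w_n^*\|_2=\|w-1\|_2=\sqrt2$, and these products do not converge. The automorphisms do converge. The proof makes this precise without discussing limits of candidates: a single $y\in\mathcal U(N)$ almost commutes with far-out coordinates, so it cannot undo the twist there.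

**Step 1: the action has the stated properties.** Let $\gamma\ne1$ in $\Gamma$, say $\gamma_i\neq1$. Conjugating in the $i$-th coordinate gives infinitely many conjugates, because $\mathbb F_2$ is icc. So $\Gamma$ is icc. The finitely supported sequences with entries in $G$ are dense in the compact group $X=K^{\mathbb N}$, so this is a translation action by a dense subgroup, hence free and ergodic as shown above. It is profinite because $X=\varprojlim_n(G/G_n)^n$ equivariantly, where $\Gamma$ acts on $(G/G_n)^n$ through its first $n$ coordinates.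

**Step 2: tensor decomposition.** Let $M_i\subset M$ be generated by the functions of the $i$-th coordinate and the $u_g$ with $g$ in the $i$-th copy of $G$. The $M_i$ commute with each other and generate $M$. For $x_i\in M_i$,
$$\tau(x_1\cdots x_n)=\prod_{i=1}^n\tau(x_i).$$
For $x_i=a_iu_{g_i}$ this holds because $x_1\cdots x_n=a_1\cdots a_n\,u_{g_1}\cdots u_{g_n}$; the general case follows by linearity and density. So $M=\overline\bigotimes_iM_i$. Let $N_i\subset M_i$ be the copy of $L(G)$, and write $M^{(n)}=M_1\vee\cdots\vee M_n$ and $N^{(n)}=N_1\vee\cdots\vee N_n$. Then $N=\overline\bigotimes_iN_i$.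

**Step 3: a unitary $w$ that moves $u_a$ away from all multiples of group elements.** Let $f:\mathbb T\to\{\pm1\}$ be $1$ on the upper and $-1$ on the lower half circle. Its Fourier coefficients are
$$c_n=\frac1{2\pi}\Big(\int_0^\pi e^{-in\theta}\,d\theta-\int_\pi^{2\pi}e^{-in\theta}\,d\theta\Big)=\frac{2}{i\pi n}\ (n\text{ odd}),\qquad c_n=0\ (n\text{ even}).$$
Since $L(\langle b\rangle)\cong L^\infty(\mathbb T)$, the element $w=\sum_nc_nu_{b^n}$ is a unitary of $L(\langle b\rangle)$. Put $T=wu_aw^*$. For $h\in G$,
$$\tau(Tu_h^*)=\sum_nc_n\,\tau(u_{b^na}w^*u_h^*)=\sum_nc_n\,\overline{\tau(w\,u_{h^{-1}b^na}^*)},$$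
and the $n$-th term equals $c_n\overline{c_m}$ if $h=b^nab^{-m}$ for some $m$, and is $0$ otherwise. The words $b^nab^{-m}$ are pairwise distinct, so at most one pair $(n,m)$ contributes. Hence
$$m_0:=\max_{h\in G}|\tau(Tu_h^*)|=\max_{n,m}|c_nc_m|=\frac4{\pi^2}<\frac12.\tag{3}$$

**Step 4: the automorphism.** Let $w_i\in N_i$ be the copy of $w$ and $W_n=w_1\cdots w_n$. For $x\in M^{(n)}$ put $\Theta(x)=W_nxW_n^*$. This is consistent in $n$, since $w_{n+1}$ commutes with $M^{(n)}$. So $\Theta$ is a trace preserving $*$-automorphism of the dense $*$-subalgebra $\bigcup_nM^{(n)}$, and it extends to an automorphism of $M$. On $M_i$ it equals $\mathrm{Ad}(w_i)$, so $\Theta(N_i)=N_i$ for all $i$, and $\Theta(N)=N$.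

**Step 5: no $y$ exists.** Suppose (ENS) holds, and apply it to $\Theta$ with $\Lambda\curvearrowright Y$ equal to $\Gamma\curvearrowright X$. By (1) with $a=1$ there are $y,\omega,\delta$ with $y\Theta(u_\gamma)y^*=\omega(\gamma)u_{\delta(\gamma)}$ for all $\gamma$. Since $\bigcup_nN^{(n)}$ is $\|\cdot\|_2$-dense in $N$, there is $n$ such that $y_0=E_{N^{(n)}}(y)$ satisfies $\|y-y_0\|_2\le\frac12$. Take $i>n$ and let $\gamma$ be $a$ in position $i$. Then $T_i:=\Theta(u_\gamma)=w_iu_\gamma w_i^*\in N_i$ is the $i$-th copy of $T$; it is a unitary commuting with $y_0$. Hence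
$$\|yT_iy^*-T_i\|_2=\|yT_i-T_iy\|_2=\|(y-y_0)T_i-T_i(y-y_0)\|_2\le1 .$$
So $\|\omega(\gamma)u_{\delta(\gamma)}-T_i\|_2\le1$. On the other hand, the Fourier coefficients of $T_i$ vanish outside the $i$-th copy of $G$, so by (3), for all $h\in\Gamma$ and $c\in\mathbb T$,
$$\|T_i-c\,u_h\|_2^2=2-2\,\mathrm{Re}\big(\bar c\,\tau(T_iu_h^*)\big)\ge2-2m_0=2-\frac8{\pi^2}>1 .$$
This is a contradiction, and (A) is proved. $\square$

## Central sequences and the open mapping theorem: proof of (B)

In (A) the unitaries $w_i$ asymptotically commute with everything in $M$. We now show that any non-scalar asymptotically central behaviour inside $N$ destroys (ENS).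

**Definition (property Gamma).** Fix a free ultrafilter $\mathcal F$ on $\mathbb N$. For a II$_1$ factor $N$, let $N^{\mathcal F}$ be the algebra of bounded sequences in $N$ modulo those with $\lim_{\mathcal F}\|x_k\|_2=0$. It is a von Neumann algebra with trace $\tau((x_k))=\lim_{\mathcal F}\tau(x_k)$, and it contains $N$ as constant sequences. The factor $N$ has property Gamma if $N'\cap N^{\mathcal F}\ne\mathbb C$.

For example, in the setting of (A) let $a^{(k)}$ be $a$ in position $k$. The sequence $(u_{a^{(k)}})_k$ commutes with each $u_\gamma$ for large $k$, and it is a unitary of trace $0$, hence not scalar. So $L(\bigoplus_{\mathbb N}\mathbb F_2)$ has property Gamma. If $\Gamma$ is icc and amenable, then $L(\Gamma)\cong R$ by Connes' theorem, and the hyperfinite II$_1$ factor $R$ has property Gamma.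

A projection $p\in N^{\mathcal F}$ can always be represented by projections. Represent it by $0\le x_k\le1$ and replace $x_k$ by $1_{[1/2,1]}(x_k)$. Since $|t-1_{[1/2,1]}(t)|\le2t(1-t)$ on $[0,1]$, the change has $\|\cdot\|_2$-norm at most $2\|x_k-x_k^2\|_2$, which tends to $0$ along $\mathcal F$. The same holds in $L(\Gamma_n)^{\mathcal F}$.

### Asymptotically central unitaries of $N$ under (ENS)

Let $\Gamma\curvearrowright X$ be free ergodic pmp with $\Gamma$ infinite. Let $\mathrm{Aut}(M)$ carry the topology of pointwise $\|\cdot\|_2$-convergence, and let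
$$H=\overline{\{\mathrm{Ad}(w):w\in\mathcal U(N)\}}\subset\mathrm{Aut}(M).$$
Each $\varphi\in H$ satisfies $\varphi(N)=N$: a $\|\cdot\|_2$-limit of elements of $N$ that are bounded in norm lies in $N$, so $\varphi(N)\subset N$, and the same applies to $\varphi^{-1}\in H$.

**Proposition 3.** Let $\Gamma\curvearrowright X$ be a free ergodic pmp action satisfying (ENS), with $\Gamma$ infinite; or assume only

(4) for every $\varphi\in H$ there is $y\in\mathcal U(N)$ with $y\varphi(A)y^*=A$.

If $w_k\in\mathcal U(N)$ and $\|w_kx-xw_k\|_2\to0$ for all $x\in M$, then there are $c_k\in\mathbb T$ and $g_k\in\Gamma$ with $\|w_k-c_ku_{g_k}\|_2\to0$. In particular there are no projections $p_k\in N$ with $\|[p_k,x]\|_2\to0$ for all $x\in M$ and $\tau(p_k)\to t\in(0,1)$.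

*Proof.* Property (ENS), applied to $\Theta=\varphi\in H$ with $\Lambda\curvearrowright Y$ equal to $\Gamma\curvearrowright X$, gives (4). So assume (4).

**Step 1: a surjection of Polish groups.** Its purpose is to turn the mere existence of $y$ into a continuous choice near the identity. The groups $\mathrm{Aut}(M)$ and $\mathcal U(N)$ (with $\|\cdot\|_2$) are Polish, so $H$ and its closed subgroup $S=\{\varphi\in H:\varphi(A)=A\}$ are Polish. The group $S$ acts on $\mathcal U(N)$, and the action is jointly continuous because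
$$\|s'(w')-s(w)\|_2\le\|w'-w\|_2+\|s'(w)-s(w)\|_2.$$
Hence $\mathcal U(N)\rtimes S$ is a Polish group. Define $\pi:\mathcal U(N)\rtimes S\to H$ by $\pi(w,s)=\mathrm{Ad}(w)s$. It is continuous, and it is a homomorphism since
$$\mathrm{Ad}(w)\,s\,\mathrm{Ad}(w')\,s'=\mathrm{Ad}(w\,s(w'))\,ss'.$$
It is surjective: given $\varphi\in H$ and $y$ as in (4), $\mathrm{Ad}(y)\varphi\in S$ and $\varphi=\pi(y^*,\mathrm{Ad}(y)\varphi)$. By the open mapping theorem for Polish groups (e.g. Becker–Kechris, *The Descriptive Set Theory of Polish Group Actions*, Thm 1.2.6), $\pi$ is open.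

**Step 2: lifting the sequence.** The hypothesis says $\mathrm{Ad}(w_k)\to\mathrm{id}$ in $H$. Images under $\pi$ of a decreasing neighbourhood basis of the identity are neighbourhoods of $\mathrm{id}$, so for large $k$ we can write $\mathrm{Ad}(w_k)=\mathrm{Ad}(y_k)s_k$ with $y_k\to1$ in $\mathcal U(N)$ and $s_k\to\mathrm{id}$ in $S$. Put $z_k=y_k^*w_k\in\mathcal U(N)$. Then $\mathrm{Ad}(z_k)=s_k$, so $z_kAz_k^*=A$, and Lemma 1 gives $z_k=c_ku_{g_k}$. Finally $\|w_k-z_k\|_2=\|(y_k-1)z_k\|_2=\|y_k-1\|_2\to0$.

**Step 3: projections.** Given such $p_k$, put $w_k=p_k+i(1-p_k)\in\mathcal U(N)$. Then $\|[w_k,x]\|_2=\sqrt2\,\|[p_k,x]\|_2\to0$, and $|\tau(w_k)|\to r=\sqrt{t^2+(1-t)^2}\in(0,1)$. But $|\tau(w_k)|-|\tau(u_{g_k})|\to0$ and $|\tau(u_{g_k})|\in\{0,1\}$, a contradiction. $\square$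

### Where property Gamma alone falls short

Let $\Gamma\curvearrowright X$ be profinite and let $N$ have property Gamma. The first idea is to take projections $p_k\in N$ of trace near $1/2$ that asymptotically commute with $N$, and contradict Proposition 3. The trouble is that Proposition 3 needs them to asymptotically commute with $A$ as well, and they need not.

Here is an instance. With $G,K$ as in (A), let $\varepsilon:G\to\{\pm1\}$ be the homomorphism with $\varepsilon(a)=-1$, $\varepsilon(b)=1$. Embed $\Gamma=\bigoplus_{\mathbb N}G$ in $K^{\mathbb N}\times\{\pm1\}$ by $\gamma\mapsto(\gamma,\prod_i\varepsilon(\gamma_i))$. The closure of the image contains $(1,-1)=\lim_ka^{(k)}$ and maps onto $K^{\mathbb N}$, so the image is dense, and the translation action is free, ergodic and profinite. Let $p_k$ be the spectral projection of $u_{a^{(k)}}$ for the upper half circle; it has trace $1/2$ and asymptotically commutes with $N$. Let $\chi\in A$ be the last coordinate. Then $u_{a^{(k)}}\chi u_{a^{(k)}}^*=-\chi$, so $\chi u_{a^{(k)}}\chi^*=-u_{a^{(k)}}$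 and $\chi p_k\chi^*=1-p_k$. Hence $\|[p_k,\chi]\|_2=\|1-2p_k\|_2=1$ for every $k$.

The way out is to look for $p_k$ in the subalgebras $L(\Gamma_n)$, which commute exactly with $A_n$. The finite index of $\Gamma_n$ guarantees that enough central sequences survive there.

### Central sequences in finite index subgroups

Let $A_n$ and $\Gamma_n$ be as in the definition of a profinite action, and $d_n=[\Gamma:\Gamma_n]$. Put $N_n=L(\Gamma_n)$. Since $\Gamma_n$ acts trivially on $X_m$ for $m\le n$, $N_n$ commutes with $A_m$ for $m\le n$. Let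
$$P=N'\cap N^{\mathcal F},\qquad P_n=N'\cap N_n^{\mathcal F}\subset P,$$
and enumerate $\Gamma=\{g_1,g_2,\dots\}$.

**Step 1: if $P_n\neq\mathbb C$, then $P_n$ is diffuse; likewise for $P$.** This step produces projections of every trace. Let $p\in P_n$ be a projection with $0<\tau(p)<1$, and let $q\in P_n$ be any nonzero projection. Represent them by projections $p_l,q_k\in N_n$. The weak limit of $p_l$ as $l\to\mathcal F$ commutes with $N$, hence is the scalar $\tau(p)$. So for each fixed $k$ and $i$,
$$\lim_{l\to\mathcal F}\tau(p_lq_k)=\tau(p)\tau(q_k),\qquad\lim_{l\to\mathcal F}\|[p_l,q_k]\|_2=0=\lim_{l\to\mathcal F}\|[p_l,u_{g_i}]\|_2 .$$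
Choose $l_k$ such that $|\tau(p_{l_k}q_k)-\tau(p)\tau(q_k)|$, $\|[p_{l_k},q_k]\|_2$ and $\|[p_{l_k},u_{g_i}]\|_2$ for $i\le k$ are all less than $1/k$. Then $p'=(p_{l_k})_k$ is a projection in $N_n^{\mathcal F}$ commuting with all $u_{g_i}$, hence with $N$, so $p'\in P_n$. It commutes with $q$, and $p'q$ is a projection of $P_n$ of trace $\tau(p)\tau(q)\in(0,\tau(q))$. So $q$ is not minimal, and $P_n$ is diffuse. Replacing $N_n$ by $N$ gives the statement for $P$.

**Step 2: $P_n\neq\mathbb C$.** The purpose is to push central sequences of $N$ into $N_n$ without making them scalar. Let $E_n:N\to N_n$ be the conditional expectation. In $\ell^\infty(\Gamma/\Gamma_n)\rtimes\Gamma\supset N$ let $e_f$, $f\in\Gamma/\Gamma_n$, be the atoms of $\ell^\infty(\Gamma/\Gamma_n)$. Then $e_fu_\gamma e_f=e_fe_{\gamma f}u_\gamma$. Since $\Gamma_n$ is normal, $\gamma f=f$ if and only if $\gamma\in\Gamma_n$. So $e_fu_\gamma e_f=u_\gamma e_f$ for $\gamma\in\Gamma_n$ and $0$ otherwise, and hence $\sum_fe_fxe_f=E_n(x)$ for $x\in N$. For $x\ge0$ in $N$ and a vector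 $\xi$, the Cauchy–Schwarz inequality gives
$$\|x^{1/2}\xi\|^2=\Big\|\sum_fx^{1/2}e_f\xi\Big\|^2\le d_n\sum_f\|x^{1/2}e_f\xi\|^2,\qquad\text{so}\qquad x\le d_nE_n(x).\tag{5}$$
Applying $E_n$ to representing sequences gives $E_n^{\mathcal F}:N^{\mathcal F}\to N_n^{\mathcal F}$. Since $\Gamma_n$ is normal, $E_n(u_\gamma xu_\gamma^*)=u_\gamma E_n(x)u_\gamma^*$, so $E_n^{\mathcal F}(P)\subset P_n$. By hypothesis $P\ne\mathbb C$, so by Step 1 there is a projection $q\in P$ with $0<\tau(q)<1/d_n$. If $P_n=\mathbb C$, then $E_n^{\mathcal F}(q)=\tau(q)1$, and (5) gives $q\le d_n\tau(q)1$ with $d_n\tau(q)<1$. This contradicts $\|q\|=1$.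

**Step 3: projections that are central for all of $M$.** By Steps 1 and 2, $P_n$ contains a projection of trace $1/2$. Choosing one far enough entry of a representing sequence of projections, we get a projection $p_n\in N_n$ with $|\tau(p_n)-\frac12|<\frac1n$ and $\|[p_n,u_{g_i}]\|_2<\frac1n$ for $i\le n$. Moreover $p_n$ commutes with $A_m$ for $m\le n$. The set of $x\in M$ with $\|[p_n,x]\|_2\to0$ is a $*$-subalgebra, because $[p_n,xx']=[p_n,x]x'+x[p_n,x']$. It is $\|\cdot\|_2$-closed in $M$, because $\|[p_n,x]-[p_n,x']\|_2\le2\|x-x'\|_2$. It contains all $A_m$ and all $u_g$, so it is $M$.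

**Step 4: conclusion.** The $p_n$ are forbidden by Proposition 3. So (4) fails: there is $\Theta\in H$ such that $y\Theta(A)y^*\neq A$ for all $y\in\mathcal U(N)$. As $H$ is metrizable, $\Theta$ is a pointwise limit of a sequence $\mathrm{Ad}(w_k)$ with $w_k\in\mathcal U(N)$, and $\Theta(N)=N$. Hence (ENS) fails, and (B) is proved. $\square$

## Translation actions and right translation by $K$: proof of (C)

"Only if" is immediate, since $y$ is a unitary of $L^\infty(Y)\rtimes\Lambda$. For "if", suppress $\Theta$ and write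
$$M=A\rtimes\Gamma=B\rtimes\Lambda,\qquad N=L(\Gamma)=L(\Lambda),\qquad u\in\mathcal U(M),\ uAu^*=B,$$
where $A=L^\infty(K)$ and $B=L^\infty(Y)$. By Lemma 2 we need $x\in\mathcal U(N)$ with $xAx^*=B$. Since $N$ is a II$_1$ factor, $\Lambda$ is icc.

The naive attempt is to project $u$ to $N$ and take $x=E_N(u)$. It can be $0$: if $B=A$ and $u\in\mathcal U(A)$ with $\tau(u)=0$, then $uAu^*=A$ and $E_N(u)=\tau(u)1=0$. To see what went wrong, we bring in the symmetry special to translation actions. For $k\in K$ let
$$\alpha_k(fu_\gamma)=(\rho_kf)u_\gamma,\qquad(\rho_kf)(x)=f(xk).$$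
Right translation preserves Haar measure and commutes with left translation, so $\alpha$ is an action of $K$ on $M$ by trace preserving automorphisms. It is $\|\cdot\|_2$-continuous, trivial on $N$, and $\alpha_k(A)=A$. Let $U_k$ be the unitary of $L^2(M)$ induced by $\alpha_k$. Looking at Fourier coefficients, $\int_K\alpha_k(x)\,dk=E_N(x)$. So $E_N(u)$ is the average of $u$ over all of $K$, and this average may cancel.

Over a small open subgroup $K_0$, averages stay close to what we started with, but the average of a unitary normalizer is not one. So we average a projection that encodes $u$ up to $\mathcal U(A)$, cut it spectrally, and obtain an intertwiner invariant under $K_0$. An invariant intertwiner is so rigid that its projection to $N$ is a multiple of a unitary. For this to make sense we first need $\alpha_k(B)=B$, and that is Steps 1 and 2.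

Let $K\ge K_1\ge K_2\ge\cdots$ be open normal subgroups of $K$ with trivial intersection. For an open subgroup $L\le K$, the fixed point algebra $A^L$ is finite dimensional with atoms $1_{cL}$, and $M^L$ consists of the $x\in M$ with all Fourier coefficients in $A^L$. We have, for $L$ normal,
$$\sigma_g(1_{cL})=1_{gcL},\qquad\alpha_k(1_{cL})=1_{cLk^{-1}}=1_{ck^{-1}L}.\tag{6}$$

**Step 1: $\Lambda\curvearrowright Y$ is compact, i.e. $L^2(B)$ is the closed span of its finite dimensional $\Lambda$-invariant subspaces.** Let $\mathcal H$ be the orthogonal complement of that span in $L^2(B)$, and suppose $\mathcal H\ne0$. Identify $L^2(M)=L^2(B)\otimes L^2(N)$ by $bv_\lambda\leftrightarrow b\otimes v_\lambda$. Then $N$ acts on the right on the second factor, and left multiplication by $v_\lambda$ is $\sigma'_\lambda\otimes v_\lambda$. So $\mathcal L=\mathcal H\otimes L^2(N)$ is an $N$-$N$-subbimodule. Let $Q$ be the projection of $L^2(M)$ onto $\mathcal L$; it commutes with left and right multiplication by $N$.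

Since $\bigcup_n\mathrm{span}\,A^{K_n}N$ is dense in $L^2(M)$, there is $n$ such that the vectors $Qp_i$ are not all zero, where $p_i$, $i\in K/K_n$, are the atoms of $A^{K_n}$. Put $m=[K:K_n]$ and consider the bounded operator
$$R:L^2(N)^{\oplus m}\to\mathcal H\otimes L^2(N),\qquad R\big((\xi_i)_i\big)=\sum_iQ(p_i\xi_i),$$
which commutes with right multiplication by $N$. Let $V\neq0$ be the closure of its range and $f$ the projection onto $V$. The space $V$ is right $N$-invariant. It is left $N$-invariant, since
$$u_\gamma Q(p_i\xi)=Q(u_\gamma p_i\xi)=Q(p_{\gamma i}u_\gamma\xi).$$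
The polar decomposition of $R$ gives a partial isometry $W$ commuting with the right action, with $WW^*=f\in B(\mathcal H)\overline\otimes N$ and $W^*W\in M_m(\mathbb C)\otimes N$. Hence $(\mathrm{Tr}\otimes\tau)(f)=(\mathrm{Tr}\otimes\tau)(W^*W)\le m<\infty$.

Being a projection of finite trace, $f$ is square integrable: $f=\sum_{g\in\Lambda}f_g\otimes v_g$ with $f_g$ Hilbert–Schmidt and $\sum_g\|f_g\|_{HS}^2=(\mathrm{Tr}\otimes\tau)(f)<\infty$. Since $V$ is left $N$-invariant, $f$ commutes with $\sigma'_\lambda\otimes v_\lambda$, and comparing coefficients gives $\sigma'_\lambda f_g\sigma_\lambda'^*=f_{\lambda g\lambda^{-1}}$. So $\|f_g\|_{HS}$ is constant on conjugacy classes. These are infinite for $g\neq e$, so $f_g=0$ for $g\neq e$. Thus $f=f_e\otimes1$, where $f_e$ is a nonzero projection on $\mathcal H$ with $\mathrm{Tr}(f_e)<\infty$, commuting with all $\sigma'_\lambda$. Its range is a nonzero finite dimensional $\Lambda$-invariant subspace of $\mathcal H$, a contradiction.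

**Step 2: $\alpha_k(B)=B$ for all $k\in K$.** We characterize $L^2(B)$ in terms of $\mathrm{Ad}\,v(\Lambda)$ alone. Let $V\subset L^2(M)$ be a finite dimensional $\mathrm{Ad}\,v(\Lambda)$-invariant subspace with orthonormal basis $(x_i)$, and write $x_i=\sum_gx_{i,g}v_g$ with $x_{i,g}\in L^2(B)$. The function $F(g)=\sum_i\|x_{i,g}\|_2^2$ does not depend on the basis: it is the trace of $e_gP_Ve_g$, with $P_V$ and $e_g$ the projections onto $V$ and $L^2(B)v_g$. Using the basis $(v_\lambda x_iv_\lambda^*)$ and $v_\lambda x_{i,g}v_gv_\lambda^*=\sigma'_\lambda(x_{i,g})v_{\lambda g\lambda^{-1}}$, we get $F(\lambda g\lambda^{-1})=F(g)$. As $\sum_gF(g)=\dim V<\infty$ and $\Lambda$ is icc, $F(g)=0$ for $g\ne e$. So $V\subset L^2(B)$.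

With Step 1, $L^2(B)$ is the closed span of all finite dimensional $\mathrm{Ad}\,v(\Lambda)$-invariant subspaces of $L^2(M)$. Since $\alpha_k$ is trivial on $N\ni v_\lambda$, the unitary $U_k$ permutes these subspaces. So $U_kL^2(B)=L^2(B)$, and $\alpha_k(B)=B$ because $B=M\cap L^2(B)$.

**Step 3: operators commuting with $B$ on the left and $A$ on the right.** This step turns normalizing unitaries into subsets of $X\times\Gamma$ (recall $X=K$). Let $\mathcal P$ be the algebra of operators on $L^2(M)$ commuting with right multiplication by $A$. Writing $L^2(M)=\bigoplus_gu_gL^2(A)$, the matrix entries of $T\in\mathcal P$ are operators on $L^2(A)$ commuting with $A$, i.e. elements of $A$. So $\mathcal P\cong B(\ell^2\Gamma)\overline\otimes A$, which has the normal faithful semifinite trace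
$$\mathrm{Tr}(T)=\sum_g\langle Tu_g,u_g\rangle\qquad(T\ge0).$$
It contains $M$ (left multiplications) and the projection $e_A$ onto $L^2(A)$, and $e_Axe_A=E_A(x)e_A$ for $x\in M$. We have $\mathrm{Tr}(xe_Ax^*)=\sum_g\|E_A(x^*u_g)\|_2^2=\|x^*\|_2^2=\|x\|_2^2$. By polarization,
$$\mathrm{Tr}(xe_Ay)=\tau(xy)\qquad(x,y\in M).\tag{7}$$
Put $\beta_k=\mathrm{Ad}\,U_k$. Since $\alpha_k(A)=A$, $\beta_k$ preserves $\mathcal P$ and fixes $e_A$, so $\beta_k(xe_Ay)=\alpha_k(x)e_A\alpha_k(y)$. Since $U_ku_g=u_g$, $\mathrm{Tr}\circ\beta_k=\mathrm{Tr}$.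

Let $\mathcal D\subset\mathcal P$ be the subalgebra of operators that also commute with left multiplication by $B$. By Step 2, $\beta_k(\mathcal D)=\mathcal D$. Since $u^*Bu=A$, the algebra $u^*\mathcal Du$ consists of the operators commuting with left and right multiplication by $A$. Identify $L^2(M)=\bigoplus_gL^2(A)u_g=L^2(X\times\Gamma)$. Left multiplication by $a$ is multiplication by $a(x)$, and right multiplication by $a$ is multiplication by $\sigma_g(a)(x)$. So $L^\infty(X\times\Gamma)\subset u^*\mathcal Du$. Conversely, the $(g,h)$ entry of $T\in u^*\mathcal Du$ commutes with $A$, so it is multiplication by some $t\in L^\infty(X)$, and commutation with the right action gives $t\,\sigma_h(a)=\sigma_g(a)\,t$ for all $a\in A$. By freeness $t=0$ for $g\neq h$. Hence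
$$u^*\mathcal Du=L^\infty(X\times\Gamma),\qquad\mathrm{Tr}(uFu^*)=\mathrm{Tr}(F)=\sum_g\int_XF(x,g)\,d\mu(x)\quad(F\ge0).$$

Now let $c=\sum_ga_gu_g\in\mathcal U(M)$ normalize $A$, $\theta(a)=cac^*$. Comparing coefficients in $ca=\theta(a)c$ gives $a_g\sigma_g(a)=\theta(a)a_g$ for all $a$. Let $E_g$ be the support of $a_g$. On $E_g\cap E_h$ we have $\sigma_g(a)=\theta(a)=\sigma_h(a)$ for all $a$, so by freeness the $E_g$ are disjoint. From $1=E_A(cc^*)=\sum_g|a_g|^2$ we get $|a_g|=1_{E_g}$ and that $(E_g)$ partitions $X$. From $1=E_A(c^*c)=\sum_g\sigma_{g^{-1}}(|a_g|^2)=\sum_g1_{g^{-1}E_g}$ we get that $(g^{-1}E_g)$ partitions $X$. The range of the projection $ce_Ac^*$ is $cL^2(A)=L^2(A)c=\{(b'a_g)_g:b'\in L^2(A)\}$. With $S_c=\bigcup_gE_g\times\{g\}$, this is all of $L^2(S_c)$, because $\xi\in L^2(S_c)$ is obtained from $b'=\sum_g\overline{a_g}\xi_g$. So $ce_Ac^*=1_{S_c}$. For $F\ge0$ define the fibre sums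
$$r(F)(x)=\sum_gF(x,g),\qquad s(F)(x)=\sum_gF(gx,g).$$
Since $(E_g)$ and $(g^{-1}E_g)$ are partitions,
$$r(1_{S_c})=s(1_{S_c})=1\quad\text{a.e.}\tag{8}$$

**Step 4: a nonzero projection $q\in\mathcal D$ invariant under an open subgroup.** Let $q_u=ue_Au^*$. It lies in $\mathcal D$, since $u^*Bu=A$ commutes with $e_A$, and $\mathrm{Tr}(q_u)=1$ by (7). For $k\in K$ put $c_k=u^*\alpha_k(u)$. Then $\beta_k(q_u)=\alpha_k(u)e_A\alpha_k(u)^*$ and
$$\mathrm{Tr}(q_u\beta_k(q_u))=\mathrm{Tr}\big(uE_A(c_k)e_A\alpha_k(u)^*\big)=\tau(E_A(c_k)c_k^*)=\|E_A(c_k)\|_2^2 .$$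
With $\|T\|_{2,\mathrm{Tr}}=\mathrm{Tr}(T^*T)^{1/2}$ this gives
$$\|\beta_k(q_u)-q_u\|_{2,\mathrm{Tr}}^2=2-2\|E_A(c_k)\|_2^2\le2-2|\tau(u^*\alpha_k(u))|^2\to0\quad(k\to1).\tag{9}$$
Fix $K_0=K_n$, for some $n$, such that (9) is at most $1/8$ for all $k\in K_0$.

The unitary $c_k$ normalizes $A$: $\alpha_k(u)A\alpha_k(u)^*=\alpha_k(uAu^*)=\alpha_k(B)=B$ and $u^*Bu=A$. And $u^*\beta_k(q_u)u=c_ke_Ac_k^*=1_{S_{c_k}}=:F_k$. By (9) and invariance of $\mathrm{Tr}$, $k\mapsto F_k$ is continuous into $L^2(X\times\Gamma)$. So we may define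
$$F=\int_{K_0}F_k\,dk,\qquad h=uFu^*=\int_{K_0}\beta_k(q_u)\,dk,$$
with normalized Haar measure on $K_0$. Then $0\le F\le1$, $h\in\mathcal D$, $\beta_l(h)=h$ for $l\in K_0$, and $\|h-q_u\|_{2,\mathrm{Tr}}^2\le1/8$. Let $q=1_{(1/2,1]}(h)\in\mathcal D$. Then $\beta_l(q)=q$ for $l\in K_0$. In $L^\infty(X\times\Gamma)$, wherever the indicator functions of $q$ and $q_u$ differ, $|h-q_u|\ge1/2$. So $\|q-q_u\|_{2,\mathrm{Tr}}^2\le4\cdot\frac18=\frac12<1=\mathrm{Tr}(q_u)$, and $q\ne0$.

**Step 5: $q$ comes from a partial isometry $v$.** For bounded $\varphi\ge0$ on $X$, monotone convergence and (8) give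
$$\int\varphi\,r(F)\,d\mu=\sum_g\int_{K_0}\int\varphi(x)F_k(x,g)\,d\mu\,dk=\int_{K_0}\int\varphi\,r(F_k)\,d\mu\,dk=\int\varphi\,d\mu ,$$
so $r(F)=1$ a.e. The same computation with $\int\varphi\,s(F)\,d\mu=\sum_g\int\varphi(g^{-1}x)F(x,g)\,d\mu$ gives $s(F)=1$ a.e. Now $u^*qu=1_S$ with $S=\{F>1/2\}=\bigcup_gE'_g\times\{g\}$. A sum of nonnegative numbers equal to $1$ has at most one term above $1/2$. So, up to null sets, the $E'_g$ are disjoint and the $g^{-1}E'_g$ are disjoint.

The elements $1_{E'_g}u_g$ are therefore partial isometries with mutually orthogonal ranges $1_{E'_g}$ and mutually orthogonal sources $1_{g^{-1}E'_g}$. Their sum $v_0=\sum_g1_{E'_g}u_g$ is a partial isometry of $M$ with $v_0v_0^*=\sum_g1_{E'_g}\in A$ and $v_0^*v_0=\sum_g1_{g^{-1}E'_g}\in A$. For $a\in A$, the cross terms of $v_0av_0^*$ vanish because $1_{E'_g}u_gau_h^*1_{E'_h}=u_g1_{g^{-1}E'_g}a1_{h^{-1}E'_h}u_h^*=0$ for $g\ne h$. So $v_0av_0^*=\sum_g1_{E'_g}\sigma_g(a)\in A$, and similarly $v_0^*Av_0\subset A$; hence $v_0Av_0^*=Av_0v_0^*$. As $v_0^*v_0\in A$ commutes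 with $e_A$, $v_0e_Av_0^*$ is the projection onto $v_0L^2(A)$. This is the set of $\sum_g1_{E'_g}b'u_g$ with $b'\in L^2(\bigcup_gE'_g)$, i.e. $L^2(S)$. So $v_0e_Av_0^*=1_S$. Put $v=uv_0\neq0$ and $p=v^*v$. Then
$$p\in A,\qquad vv^*\in B,\qquad vAv^*=Bvv^*,\qquad q=ve_Av^*.\tag{10}$$

**Step 6: on $K_0$, $v$ is invariant up to a cocycle in $A$.** Let $k\in K_0$. Since $\beta_k(q)=q$, the ranges of $\alpha_k(v)e_A\alpha_k(v)^*$ and $ve_Av^*$ agree, that is, $\alpha_k(v)L^2(A)=vL^2(A)$. So $\alpha_k(v)=v\,b_k$ with $b_k\in pL^2(A)$, and $b_k=pb_k=v^*\alpha_k(v)\in M\cap L^2(A)=A$. Then $\alpha_k(p)=\alpha_k(v)^*\alpha_k(v)=b_k^*pb_k=|b_k|^2$ is a projection below $p$ with the same trace. So $\alpha_k(p)=p$, and $b_k\in\mathcal U(Ap)$.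

Thus $0\ne p\in A^{K_0}$, and we can choose an atom $p_0=1_{cK_0}\le p$ of $A^{K_0}$. Replace $v$ by $vp_0$ and $b_k$ by $b_kp_0$. Since $\alpha_k(p_0)=p_0$ for $k\in K_0$, we still have $\alpha_k(v)=vb_k$ and $b_k=v^*\alpha_k(v)\in\mathcal U(Ap_0)$. Now $v^*v=p_0$, $vv^*\in B$ and $vAv^*=Bvv^*$, because the new $vv^*$ is the image of $p_0$ under $a\mapsto vav^*$ for the old $v$. From $\alpha_{kl}(v)=\alpha_k(vb_l)=vb_k\alpha_k(b_l)$ we get
$$b_{kl}=b_k\alpha_k(b_l)\qquad(k,l\in K_0).\tag{11}$$

**Step 7: trivializing the cocycle.** For $a\in Ap_0$ put $w_a=\int_{K_0}b_l\alpha_l(a)\,dl\in Ap_0$. By (11) and invariance of Haar measure, $b_k\alpha_k(w_a)=\int b_{kl}\alpha_{kl}(a)\,dl=w_a$. Taking absolute values, $|w_a|=\alpha_k(|w_a|)$ for $k\in K_0$, so $|w_a|\in A^{K_0}p_0=\mathbb Cp_0$.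

Some $w_a$ is nonzero. Indeed, let $K_m\le K_0$ and let $e\le p_0$ be an atom of $A^{K_m}$. By (6), $\alpha_l(e)=e$ if $l\in K_m$ and $e\,\alpha_l(e)=0$ otherwise, so $ew_e=e\int_{K_m}b_l\,dl$. If all $w_a$ vanished, summing over the atoms $e\le p_0$ would give $\int_{K_m}b_l\,dl=0$ for all large $m$. But $l\mapsto b_l=v^*\alpha_l(v)$ is $\|\cdot\|_2$-continuous with $b_1=p_0\ne0$, so the averages of $b_l$ over $K_m$ converge to $p_0$, a contradiction.

Rescaling a nonzero $w_a$ gives $w\in\mathcal U(Ap_0)$ with $b_k\alpha_k(w)=w$. Then $\alpha_k(vw)=vb_k\alpha_k(w)=vw$ for $k\in K_0$. Replace $v$ by $vw$. Since $wAp_0w^*=Ap_0$ and $ww^*=p_0$, the other relations persist, and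
$$v\in M^{K_0},\qquad v^*v=p_0,\qquad q':=vv^*\in B,\qquad vAv^*=Bq'.\tag{12}$$

**Step 8: a unitary in $N$.** Write $v=\sum_ga_gu_g$ with $a_g\in A^{K_0}$. From $v=vp_0$ we get $a_g=a_g\sigma_g(p_0)$, and $\sigma_g(p_0)$ is an atom of $A^{K_0}$ by (6). So $a_g=c_g\sigma_g(p_0)$ with $c_g\in\mathbb C$. Hence $E_N(v)=\tau(p_0)\sum_gc_gu_g$, and
$$x:=\tau(p_0)^{-1}E_N(v)=\sum_gc_gu_g\in N,\qquad xp_0=\sum_gc_g\sigma_g(p_0)u_g=v .$$
We compute $E_N(q')$ twice. Since $q'\in B$ and $N=L(\Lambda)$, $E_N(q')=\tau(q')1=\tau(p_0)1$. Since $q'=vv^*=xp_0x^*$ with $x\in N$, $E_N(q')=xE_N(p_0)x^*=\tau(p_0)xx^*$. So $xx^*=1$, and $x$ is a unitary because $N$ is finite.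

**Step 9: $xAx^*=B$.** We know this only on one atom, and spread it with $\alpha$. Put $B'=x^*Bx$. Then $p_0=x^*q'x\in B'$, and by (12)
$$B'p_0=x^*(Bq')x=x^*(vAv^*)x=x^*(xp_0Ap_0x^*)x=Ap_0 .$$
Since $x\in N$, $\alpha_k(x)=x$, so $\alpha_k(B')=B'$ for every $k\in K$, not only $k\in K_0$. Applying $\alpha_k$, $\alpha_k(p_0)\in A\cap B'$ and $B'\alpha_k(p_0)=A\alpha_k(p_0)$. By (6) the projections $\alpha_k(p_0)=1_{ck^{-1}K_0}$, $k\in K$, run over all atoms of $A^{K_0}$. Summing over these atoms gives $B'=A$, i.e. $xAx^*=B$. With Lemma 2, (C) is proved. $\square$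

The action in (A) is a translation action by a dense icc subgroup of $K^{\mathbb N}$. So (C) shows that in (A), and in (B) for translation actions, $\Theta(L^\infty(X))$ is not conjugate to $L^\infty(X)$ even by a unitary of the whole factor $M$.

## Free and hyperbolic groups: proof of (D)

Let $\Gamma\curvearrowright K$ be as in (D). Then $L^\infty(K)$ is the unique Cartan subalgebra of $L^\infty(K)\rtimes\Gamma$ up to unitary conjugacy. For free ergodic profinite actions of $\mathbb F_n$ this is in Ozawa–Popa, *Ann. of Math.* 172 (2010). For free ergodic pmp actions of non-elementary hyperbolic groups it is in Popa–Vaes, *J. reine angew. Math.* 694 (2014). If $\Theta$ is as in (ENS), then $\Theta^{-1}(L^\infty(Y))$ is a Cartan subalgebra of $L^\infty(K)\rtimes\Gamma$, hence unitarily conjugate to $L^\infty(K)$. So $\Theta(L^\infty(K))$ and $L^\infty(Y)$ are unitarily conjugate, and (C) applies. $\square$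

## Minimal actions of $K$ and non-isomorphic groups: proof of (E)

**Definition (minimal action).** An action $\alpha$ of a compact group $K$ on the hyperfinite II$_1$ factor $R$ is minimal if $(R^\alpha)'\cap R=\mathbb C$ and the functions $k\mapsto\varphi(\alpha_k(x))$, with $\varphi\in R_*$ and $x\in R$, span a weakly dense subspace of $L^\infty(K)$.

We quote from Masuda–Tomatsu, *Classification of minimal actions of a compact Kac algebra with amenable dual*, Comm. Math. Phys. 274 (2007), 487–551: any two minimal actions of a second countable compact group on $R$ are conjugate.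

**Step 1: right translation is minimal.** Let $M_\Gamma=L^\infty(K)\rtimes\Gamma$. It is a II$_1$ factor, hyperfinite by Connes because $\Gamma$ is amenable. Let $\alpha$ be the action of $K$ from the proof of (C). An element of $M_\Gamma$ is fixed by $\alpha$ if and only if its Fourier coefficients are right invariant, i.e. constant, so $M_\Gamma^\alpha=L(\Gamma)$.

Let $x\in L(\Gamma)'\cap M_\Gamma$. Then $\mathbb Cx$ is $\mathrm{Ad}\,u(\Gamma)$-invariant. The argument in Step 2 of the proof of (C), applied to $A\rtimes\Gamma$ and the icc group $\Gamma$, gives $x\in A$, and by ergodicity $x\in\mathbb C$.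

For the second condition, let $\pi$ be an irreducible unitary representation of $K$ with matrix coefficients $\pi_{ij}$. For $f=\pi_{ij}\in L^\infty(K)$ we have $f(hk)=\sum_l\pi_{il}(h)\pi_{lj}(k)$. Integrating against $\overline{\pi_{il}(h)}$, orthogonality shows that $k\mapsto\int f(hk)\overline{\pi_{il}(h)}\,dh$ is a nonzero multiple of $\pi_{lj}$. So all matrix coefficients occur, and they span a weakly dense subspace of $L^\infty(K)$. Hence $\alpha$ is minimal. The same holds for $\Lambda$.

**Step 2: the isomorphism.** By the quoted theorem there is a $K$-equivariant $*$-isomorphism $\Theta:M_\Gamma\to M_\Lambda$. It maps fixed points onto fixed points, so $\Theta(L(\Gamma))=L(\Lambda)$. Both translation actions are free, ergodic and profinite. If $\Gamma\not\cong\Lambda$, they cannot be conjugate via a group isomorphism.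

**Step 3: the groups $C\wr\mathbb Z$ and $C\wr\mathbb Z^2$ are dense in the same $K$.** Let $\widehat{\mathbb Z}=\varprojlim\mathbb Z/n$. It is torsion free and uncountable, so for each $m\ne0$ and $j\in\mathbb Z$ at most one $\eta\in\widehat{\mathbb Z}$ satisfies $m\eta=j$. Hence there is $\eta$ with $m\eta\notin\mathbb Z$ for all $m\neq0$, and then $\mathbb Z+\mathbb Z\eta\cong\mathbb Z^2$. Let $D$ be $\mathbb Z$ or $\mathbb Z+\mathbb Z\eta$, a dense subgroup of $\widehat{\mathbb Z}$. Elements of $C\wr D$ are pairs $(f,d)$ with $d\in D$ and $f:D\to C$ finitely supported. The surjections $D\to\widehat{\mathbb Z}/n\widehat{\mathbb Z}=\mathbb Z/n$ induce compatible surjective homomorphisms $C\wr D\to C\wr(\mathbb Z/n)$, summing $f$ over fibres. So we get a homomorphism $C\wr D\to K=\varprojlim C\wr(\mathbb Z/n)$ with dense image, and $K$ is second countable.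

It is injective. If $(f,d)$ is in the kernel, then $d\in\bigcap_nn\widehat{\mathbb Z}=0$. Choose $n$ such that the finite support of $f$ injects into $\mathbb Z/n$; then the image of $f$ is $0$ only if $f=0$.

**Step 4: $C\wr D$ is icc and amenable, and $D$ can be detected.** The group is an extension of an abelian group by an abelian group, so it is amenable. Let $d\neq0$. Conjugating $(f,d)$ by $(g,0)$ with $g=c\,\delta_x$, $c\ne0$, gives $(f+c\,\delta_x-c\,\delta_{x+d},d)$. These are distinct for distinct $x$. Suppose $c\,\delta_x+c\,\delta_{x'+d}=c\,\delta_{x'}+c\,\delta_{x+d}$ with $x\neq x'$. Since $x\ne x+d$, the right side vanishes at $x$, which forces $x'+d=x$. Since $x'\neq x'+d$, the left side vanishes at $x'$, which forces $x+d=x'$. Then $2d=0$, which is impossible as $D$ is torsion free. If $d=0\ne f$, conjugating by $(0,x)$ gives the translates of $f$. There are infinitely many, since only finitely many $x$ preserve the support of $f$. So $C\wr D$ is icc. Its abelianization is $C\times D$. Since $C\times\mathbb Z\not\cong C\times\mathbb Z^2$,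 we have $C\wr\mathbb Z\not\cong C\wr\mathbb Z^2$, and (E) is proved. $\square$
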